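# Determinacy forbids a homomorphic lifting of $\mathrm{Aut}(X,\mu)$

## 1. Liftings with continuous orbit maps

A measure preserving transformation is usually regarded as defined only up to null sets. Can we choose an honest pointwise representative of every transformation, all at once, so that composition is respected everywhere and not merely almost everywhere? We begin with a version of this question that can be settled in a few lines, and then see what has to be replaced.

**Setting.** Let $(X,\mu)$ be a standard non-atomic Borel probability space. A Borel bijection $f:X\to X$ is *measure preserving* if $\mu(f^{-1}(A))=\mu(A)$ for all Borel $A\subseteq X$. Let $G_{\mathrm{mp}}(X,\mu)$ be the group of these bijections, let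
$$I_{\mathrm{mp}}(X,\mu)=\{f\in G_{\mathrm{mp}}(X,\mu): f(x)=x\text{ for }\mu\text{-a.e. }x\},$$
which is a normal subgroup, and let $\mathrm{Aut}(X,\mu)=G_{\mathrm{mp}}(X,\mu)/I_{\mathrm{mp}}(X,\mu)$, with quotient map $\bar\varphi:G_{\mathrm{mp}}(X,\mu)\to\mathrm{Aut}(X,\mu)$.

**Definition.** A *homomorphic lifting* is a group homomorphism $h:\mathrm{Aut}(X,\mu)\to G_{\mathrm{mp}}(X,\mu)$ with $\bar\varphi(h(T))=T$ for all $T$.

The *weak topology* on $\mathrm{Aut}(X,\mu)$ comes from the embedding $T\mapsto U_T$, $U_Tf=f\circ T^{-1}$, into the unitary group of $L^2(X,\mu)$. Basic neighborhoods of $1$ are the sets $\{T:\|U_Tf_i-f_i\|_2<\varepsilon,\ i\le m\}$. With it, $\mathrm{Aut}(X,\mu)$ is a Polish group.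

By the isomorphism theorem for measures (Kechris, *Classical Descriptive Set Theory*, 17.41), there is a Borel isomorphism of $X$ with $[0,1)$ that carries $\mu$ to Lebesgue measure, and conjugating by it transports all the objects above. So we take $X=[0,1)$ with Lebesgue measure. As a set this is the circle $\mathbb R/\mathbb Z$, with metric $d(x,y)=\min(|x-y|,1-|x-y|)$.

"Measurable" means measurable for the completion of $\mu$. If $f\in G_{\mathrm{mp}}(X,\mu)$, then $f^{-1}$ is Borel (Lusin–Souslin) and $\mu(f(A))=\mu(f^{-1}(f(A)))=\mu(A)$ for Borel $A$, so $f^{-1}\in G_{\mathrm{mp}}(X,\mu)$. Sandwiching between Borel sets, $f$ maps null sets to null sets and $\mu(f(S))=\mu(S)$ for measurable $S$. For $T\in\mathrm{Aut}(X,\mu)$ and measurable $B$, the set $TB$ is defined modulo null sets and equals $f(B)$ for any representative $f$ of $T$: if $f,f'$ agree off a null set $N$, then $f(B)\triangle f'(B)\subseteq f(N)\cup f'(N)$.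

The axioms matter later, so we fix them now. The base theory is ZF. In this section we add only $\mathrm{CC}_{\mathbb R}$, countable choice for families of nonempty sets of reals. It makes countable unions of null sets null and countable unions of meager sets meager, since the witnesses are coded by reals, and with it the elementary theory of Borel sets and Borel measures on Polish spaces goes through.

**Two small cases, by hand.** *Countable groups always lift.* Let $\Gamma$ be countable and $\varphi:\Gamma\to\mathrm{Aut}(X,\mu)$ a homomorphism. Choose representatives $f_\gamma$ of $\varphi(\gamma)$. The set $N=\bigcup_{\gamma,\delta}\{x:f_\gamma f_\delta(x)\ne f_{\gamma\delta}(x)\}$ is Borel and null. Let $\Lambda$ be the countable group generated by the $f_\gamma$. Then $N^*=\bigcup_{\lambda\in\Lambda}\lambda(N)$ is Borel, null and $\Lambda$-invariant. Put $h(\gamma)=f_\gamma$ off $N^*$ and $h(\gamma)=\mathrm{id}$ on $N^*$. This is a homomorphism lifting $\varphi$. For an uncountable group, $N$ would be an uncountable union of null sets, and the argument gives nothing.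

*Some uncountable groups lift.* The group $\mathbb R/\mathbb Z$ acts on $X$ by $h(t)(x)=x+t$, an honest action in which every orbit map $t\mapsto x+t$ is continuous. So a proof that $\mathrm{Aut}(X,\mu)$ does not lift must use something that $\mathrm{Aut}(X,\mu)$ has and the rotations lack. It is the following: elements near $1$ can carry part of any set into any other set.

**Lemma 1 (swaps).** Let $V$ be a neighborhood of $1$ in $\mathrm{Aut}(X,\mu)$ and let $B,C\subseteq X$ be measurable with $\mu(B),\mu(C)>0$. Then there is $T\in V$ with $\mu(TB\cap C)>0$.

**Step 1: moving few points means being close to $1$.** We find $\delta>0$ such that $\mu\{x:Tx\ne x\}<\delta$ implies $T\in V$. The set $V$ contains some $\{T:\|U_Tf_i-f_i\|_2<\varepsilon,\ i\le m\}$. Choose bounded $f_i'$ with $\|f_i-f_i'\|_2<\varepsilon/3$. Since $U_T$ is unitary,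
$$\|U_Tf_i-f_i\|_2<\tfrac{2\varepsilon}3+\|U_Tf_i'-f_i'\|_2\le\tfrac{2\varepsilon}3+2\|f_i'\|_\infty\,\mu\{x:Tx\ne x\}^{1/2}.$$
The last inequality holds because $f_i'\circ T^{-1}-f_i'$ is bounded by $2\|f_i'\|_\infty$ and vanishes where $T^{-1}x=x$, that is, where $Tx=x$. A small enough $\delta$ makes the last term less than $\varepsilon/3$ for all $i\le m$.

**Step 2: swap two short intervals.** The purpose is to exhibit $T$. By the Lebesgue density theorem choose density points $a\in B$ and $b\in C$ in $(0,1)$ with $a\ne b$. For all small $r$ the intervals $I=[a,a+r)$, $J=[b,b+r)$ satisfy $\mu(B\cap I)>\frac34r$ and $\mu(C\cap J)>\frac34r$. Take such an $r<\min(|a-b|,1-a,1-b,\delta/2)$. Then $I,J\subseteq[0,1)$ are disjoint. Let $T$ interchange them by translation and be the identity elsewhere. Now $\mu\{T\ne\mathrm{id}\}=2r<\delta$, so $T\in V$. Both $T(B\cap I)$ and $C\cap J$ lie in $J$ and have measure more than $\frac34r$, so $\mu(TB\cap C)\ge\frac34r+\frac34r-r>0$. $\square$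

Rotations do not have this property. With $V=\{t:|t|<\frac18\}$, $B=[0,\frac18)$ and $C=[\frac12,\frac58)$, every $t+B$ with $t\in V$ lies in the arc from $-\frac18$ to $\frac14$, which misses $C$. Call such a configuration a *barrier*: an open $V\ni1$ and measurable sets $B,C$ of positive measure with $h(v)(B)\cap C=\emptyset$ for **every** $v\in V$.

**Lemma 2 (no barriers).** If $h$ is a homomorphic lifting of $\mathrm{Aut}(X,\mu)$, there is no barrier for $h$.

*Proof.* Given $V,B,C$, Lemma 1 gives $T\in V$ with $\mu(TB\cap C)>0$. As $h(T)$ represents $T$, also $\mu(h(T)(B)\cap C)>0$, so $h(T)(B)\cap C\ne\emptyset$. $\square$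

**Proposition 1 (the easy case).** There is no homomorphic lifting $h$ of $\mathrm{Aut}(X,\mu)$ such that for every $x\in X$ the orbit map $g\mapsto h(g)(x)$ is continuous from $\mathrm{Aut}(X,\mu)$ to $(X,d)$.

*Proof.* Suppose $h$ is one. We build a barrier. Let $(W_n)$ be a countable base of open neighborhoods of $1$ and $D$ a countable dense subset of $\mathrm{Aut}(X,\mu)$. Put
$$B_n=\{x: d(h(g)(x),x)\le\tfrac18\text{ for all }g\in W_n\}=\bigcap_{g\in D\cap W_n}\{x:d(h(g)(x),x)\le\tfrac18\}.$$
The two descriptions agree because orbit maps are continuous and $D\cap W_n$ is dense in $W_n$. The second shows that $B_n$ is Borel. Continuity at $1$, where $h(1)(x)=x$, gives $X=\bigcup_nB_n$. So some $B_n$ has positive measure, and for some arc $L=[\frac j8,\frac{j+1}8)$ the set $B=B_n\cap L$ has positive measure. For $v\in W_n$ every point of $h(v)(B)$ is within $\frac18$ of $L$. Hence $h(v)(B)$ misses $C=\{y:d(y,z)>\frac18\text{ for all }z\in L\}$, the complement of an arc of length $\frac38$ up to endpoints, so $\mu(C)=\frac58$. Thus $(W_n,B,C)$ is a barrier, contrary to Lemma 2. $\square$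

What changes in general? Lemma 2 holds for every lifting. Continuity was used only to *produce* a barrier, and a homomorphism $h$ given to us by nothing but its existence has no reason to have continuous orbit maps. Under ZFC+CH a homomorphic lifting does exist, so some regularity has to come from the axioms.

## 2. The theorem, and the regularity that determinacy supplies

A subset of a Polish space is *meager* if it is a countable union of nowhere dense sets, and *comeager* if its complement is meager. It has the *Baire property* (BP) if it is of the form $O\triangle M$ with $O$ open and $M$ meager. The Baire category theorem for Polish spaces holds in ZF: a comeager subset of a nonempty Polish space is nonempty. We write $\forall^*g\in U$ for "for all $g\in U$ outside a meager set".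

The Axiom of Determinacy, AD, says that in every infinite game in which two players alternately choose natural numbers, with payoff set an arbitrary subset of $\omega^\omega$, one of the players has a winning strategy. We use only three consequences. Let **(H)** be the conjunction of:

1. $\mathrm{CC}_{\mathbb R}$;
2. every subset of every Polish group has the BP;
3. every subset of $[0,1]$ is Lebesgue measurable.

That AD implies (H) is classical: Mycielski (1964) for $\mathrm{CC}_{\mathbb R}$, Mycielski and Banach–Mazur for the BP in $\omega^\omega$, Mycielski–Świerczkowski (1964) for measurability; see Kanamori, *The Higher Infinite*, §27. The passage from $\omega^\omega$ to all Polish groups goes as follows.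

By homogeneity a Polish group is either discrete, and then all its subsets are open, or perfect. Let $Z$ be a nonempty perfect Polish space. Remove from $Z$ a countable dense set $Q$ and the boundaries of the members of a countable base. These are countably many closed nowhere dense sets, so the rest, $Z'$, is a dense $G_\delta$. It is zero-dimensional, because the traces of basic sets are clopen. A compact $K\subseteq Z'$ has empty interior in $Z'$: if $O\ne\emptyset$ is open in $Z$ with $O\cap Z'\subseteq K$, then $K$ is closed in $Z$ and $O\cap Z'$ is dense in $O$, so $O\subseteq K\subseteq Z'$, although $O$ meets $Q$. By the Alexandrov–Urysohn theorem $Z'$ is homeomorphic to $\omega^\omega$.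

Moreover, a set $N\subseteq Z'$ is nowhere dense in $Z'$ iff it is nowhere dense in $Z$. If the closure of $N$ in $Z$ contains a nonempty open $O$, then the closure in $Z'$ contains $O\cap Z'\neq\emptyset$. If the closure in $Z'$ contains $O\cap Z'$ with $O$ nonempty and open, then the closure in $Z$ contains the closure of $O\cap Z'$, hence $O$. So meagerness in $Z'$ and in $Z$ agree. For $S\subseteq Z$, write $S\cap Z'=(O\cap Z')\triangle M$ with $O$ open in $Z$ and $M$ meager. Then $S$ differs from $O$ by a meager set.

**Theorem 1 (ZF + AD; indeed ZF + (H)).** There is no homomorphic lifting $h:\mathrm{Aut}(X,\mu)\to G_{\mathrm{mp}}(X,\mu)$.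

The question whether this follows from AD is posed in Asger Tornquist, "On the pointwise implementation of near-actions", arXiv:0909.3869 (2009). From now on we assume (H), so every subset of $X=[0,1)$ is measurable.

## 3. Generic continuity does not produce a barrier

Let $h:G\to G_{\mathrm{mp}}(X,\mu)$ be a homomorphism from a Polish group, and write $gx=h(g)(x)$. This is an honest action of $G$ on the set $X$. The sensible first attempt is to repair Proposition 1 by using (H) to recover continuity.

Part of this works. Fix $x$. For each $L$ in a countable base of $(X,d)$ write $\{g:gx\in L\}=O_L\triangle M_L$ with $O_L$ open and $M_L$ meager. On the comeager set $C_x=G\setminus\bigcup_LM_L$ the map $g\mapsto gx$ is continuous. Now try to form a set $B$ of points moved by at most $\frac18$. The attempt stops at two places, and both are the same obstacle.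

First, we need continuity near $1$, and $1$ may lie outside $C_x$. For $g_0\in C_x$ the point $y=g_0x$ is good: $gy=gg_0x$ is continuous in $g\in C_xg_0^{-1}$, a comeager set that contains $1$. So every orbit contains good points, and even $\forall^*g$ ($gx$ is good). But this does not make the set of good points non-null. Let $\mathbb R/\mathbb Z$ rotate itself and let
$$N=\bigcap_m\bigcup_j\,(q_j-2^{-j-m},\,q_j+2^{-j-m})$$
with $(q_j)_{j\ge 0}$ a dense sequence. It is comeager, being a countable intersection of dense open sets, and null. For every $x$ we have $\forall^*g\ (g+x\in N)$, because $N-x$ is comeager, and yet $\mu(N)=0$.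

Second, suppose we had a set $B$ of positive measure all of whose points satisfy $\forall^*g\in V\ \, d(gx,x)\le\frac18$. Lemma 1 hands us one particular $T\in V$, and a barrier must hold for *every* $v\in V$. For each $x$ the exceptional $g$ form a meager set $M_x$, but nothing prevents a fixed $T$ from lying in $M_x$ for almost every $x\in B$. In general one cannot exchange "for every $x$, for comeager many $g$" with "for comeager many $g$, for almost every $x$". With $R=(\mathbb R/\mathbb Z)\setminus N$, the relation $g+x\in R$ holds for a meager set of $g$ for every fixed $x$, and for almost every $x$ for every fixed $g$.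

So we need sets that are moved in a controlled way by every $v\in V$, without exception, although all we know about individual points is generic.

## 4. Vaught transforms: generic sets that the group moves exactly

The way past the obstacle is to put the quantifier $\forall^*$ inside the definition of the set. The group then moves the set by an identity that holds for every group element.

**Definition.** For $A\subseteq X$ Borel and $U\subseteq G$ nonempty open,
$$A^{*U}=\{x\in X:\ \forall^*g\in U\ \ gx\in A\}.$$

*Example.* Let $\mathbb R/\mathbb Z$ rotate itself, $A=[0,\frac12)$, $U=(-\delta,\delta)$ with $0<\delta<\frac14$. Then $x\in A^{*U}$ iff the arc $(x-\delta,x+\delta)$ lies in $A$ up to a meager set, so $A^{*U}=[\delta,\frac12-\delta]$. For the comeager null set $N$ of Section 3 we get $N^{*U}=X$ for every $U$. So $\mu(A^{*U})$ and $\mu(A)$ need not be related, and the proof below never compares them.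

Let $(V_n)$ be a countable base of nonempty open subsets of $G$.

**Lemma 3.** For $A\subseteq X$ Borel and nonempty open subsets $U,U',U_i$ of $G$:
$$X=\bigcup_n\big(A^{*V_n}\cup(X\setminus A)^{*V_n}\big),\tag{1}$$
$$k\,A^{*U}=A^{*Uk^{-1}}\qquad\text{for every }k\in G,\tag{2}$$
$$U'\subseteq U\ \Rightarrow\ A^{*U}\subseteq A^{*U'},\qquad A^{*\bigcup_iU_i}=\bigcap_iA^{*U_i}\ \text{ for countably many }U_i.\tag{3}$$

*Proof of (1).* Fix $x$. The set $S=\{g:gx\in A\}$ has the BP. If $S$ is meager, then $x\in(X\setminus A)^{*V_n}$ for all $n$. Otherwise $S=O\triangle M$ with $O$ nonempty open and $M$ meager. For any $V_n\subseteq O$ we have $V_n\setminus S\subseteq M$, so $x\in A^{*V_n}$.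

*Proof of (2).* Let $y=kx$. If $g=g'k$, then $g\in U$ iff $g'\in Uk^{-1}$, and $gx=g'kx=g'y$. Hence $\{g\in U:gx\notin A\}=\{g'\in Uk^{-1}:g'y\notin A\}\,k$. Right translation by $k$ is a homeomorphism, so one set is meager iff the other is. That is, $x\in A^{*U}$ iff $kx\in A^{*Uk^{-1}}$.

*Proof of (3).* A subset of a meager set is meager, and a countable union of meager sets is meager. $\square$

In the rotation example, (2) says that $k+[\delta,\frac12-\delta]$ is the set of $x$ with $(x-\delta-k,x+\delta-k)\subseteq[0,\frac12)$ up to a meager set, which is visibly true.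

The following consequence of (2) is the candidate barrier.

**Lemma 4.** Let $U\subseteq G$ be nonempty open. There are a nonempty open $U'$ and an open $V\ni1$ such that $vA^{*U}\subseteq A^{*U'}$ for every Borel $A$ and every $v\in V$.

*Proof.* Pick $g\in U$. By continuity of multiplication at $(g,1)$ there are open $U'\ni g$ and $V\ni1$ with $U'V\subseteq U$. For $v\in V$ we have $U'v\subseteq U$, so $U'\subseteq Uv^{-1}$, and (2) and (3) give $vA^{*U}=A^{*Uv^{-1}}\subseteq A^{*U'}$. $\square$

In the rotation example, with $U'=V=(-\frac\delta2,\frac\delta2)$, this reads $v+[\delta,\frac12-\delta]\subseteq[\frac\delta2,\frac12-\frac\delta2]$. There $B=A^{*U}$ and $C=X\setminus A^{*U'}$ really form a barrier, as they may for rotations. For a lifting of $\mathrm{Aut}(X,\mu)$ they may not.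

## 5. Proof of Theorem 1

The last part of the argument will be used twice, so we isolate it.

**Lemma 5 (from zero–one to fixed points).** Let $h:G\to G_{\mathrm{mp}}(X,\mu)$ be a homomorphism from a Polish group such that $\mu\big(A^{*G}\cup(X\setminus A)^{*G}\big)=1$ for every Borel $A$. Then $\mu$-a.e. $x$ satisfies $h(k)(x)=x$ for all $k\in G$.

**Step 1: almost every orbit map is generically constant.** Let $(A_i)_{i\in\omega}$ be Borel sets separating the points of $X$, for instance the intervals with rational endpoints. For a.e. $x$ the following holds: for every $i$, either $\forall^*g\in G\ (gx\in A_i)$ or $\forall^*g\in G\ (gx\notin A_i)$. Fix such an $x$. Intersecting the countably many comeager sets involved, we get a comeager $C_x\subseteq G$ on which, for each $i$, the truth value of "$gx\in A_i$" is constant. Since the $A_i$ separate points, $g\mapsto gx$ is constant on $C_x$.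

**Step 2: generically constant means fixed.** Here we use that $h$ is a homomorphism. Let $k\in G$. The set $C_x\cap C_xk^{-1}$ is comeager, so it contains some $g$. Then $g\in C_x$ and $gk\in C_x$, so $gx=gkx$. Since $h(g)$ is a bijection, $x=kx$. The null set of excluded $x$ was fixed in Step 1, before $k$ was chosen. $\square$

**Proof of Theorem 1.** Suppose $h$ is a homomorphic lifting, and let $G=\mathrm{Aut}(X,\mu)$.

**Step 1: positive measure forces full measure.** We show: *if $A$ is Borel and $\mu(A^{*U})>0$ for some nonempty open $U$, then $\mu(A^{*G})=1$.* Take $U',V$ from Lemma 4, and put $B=A^{*U}$, $C=X\setminus A^{*U'}$. Both are measurable by (H), and $h(v)(B)\cap C=\emptyset$ for every $v\in V$. Since $\mu(B)>0$, Lemma 2 leaves only $\mu(C)=0$, that is, $\mu(A^{*U'})=1$.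

It remains to pass from $U'$ to $G$. For every $k\in G$, (2) gives $A^{*U'k^{-1}}=kA^{*U'}$, which has measure $1$ because $h(k)$ preserves $\mu$. Let $D\subseteq G$ be countable and dense. Then $\bigcup_{k\in D}U'k^{-1}=G$, because $g\in U'k^{-1}$ iff $k\in g^{-1}U'$, and $g^{-1}U'$ is nonempty and open. By (3), $A^{*G}=\bigcap_{k\in D}A^{*U'k^{-1}}$ has measure $1$.

**Step 2: a zero–one law.** Let $A$ be Borel. By (1), countably many sets $A^{*V_n}$, $(X\setminus A)^{*V_n}$ cover $X$, so one of them has positive measure. By Step 1, applied to $A$ or to $X\setminus A$,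
$$\mu(A^{*G})=1\quad\text{or}\quad\mu\big((X\setminus A)^{*G}\big)=1.\tag{4}$$

**Step 3: the contradiction.** By (4) the hypothesis of Lemma 5 holds. So for every $k\in G$ we have $h(k)(x)=x$ for a.e. $x$, hence $h(k)\in I_{\mathrm{mp}}(X,\mu)$ and $k=\bar\varphi(h(k))=1$. But $\mathrm{Aut}(X,\mu)$ is nontrivial. $\blacksquare$

**What the proof consumed.** The proof used (H) only through $\mathrm{CC}_{\mathbb R}$ and two regularity facts: (a) $\{g:h(g)(x)\in A\}$ has the BP for all $x\in X$ and Borel $A$, used in (1); (b) the sets $A^{*U}$ are $\mu$-measurable, used in Step 1 and (4). Hence in ZFC no homomorphic lifting satisfies both (a) and (b). In particular none is jointly Borel: then the sets in (a) are sections of a Borel set, and the sets $A^{*U}$ are Borel because the quantifier $\forall^*g\in U$ preserves Borel sets. Any lifting obtained from CH must violate (a) or (b), and since ZFC+CH does give a lifting, some regularity hypothesis such as AD is necessary. As only (H) is used, Theorem 1, and likewise Theorems 2 and 3 below, also hold in Solovay's model of ZF + DC + "all sets of reals have the BP and are Lebesgue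 measurable".

## 6. Lévy groups: an invariant set in place of the swap

Swaps are special to $\mathrm{Aut}(X,\mu)$. For an arbitrary homomorphism $h:G\to G_{\mathrm{mp}}(X,\mu)$, barriers can exist for a trivial reason: if $G$ acts trivially, any two disjoint sets of positive measure form one. What we want is that every barrier is due to an invariant set. Concentration of measure gives this.

**Definition.** A Polish group $G$ is *Lévy* if there are compact subgroups $K_1\subseteq K_2\subseteq\cdots$ with dense union such that, with $\lambda_n$ the normalized Haar measure of $K_n$, for every neighborhood $V$ of $1$ and all Borel $A_n\subseteq K_n$ with $\liminf\lambda_n(A_n)>0$ one has $\lambda_n(K_n\cap VA_n)\to1$.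

Equivalently, for each open $V\ni1$ and each $0<c\le1$,
$$\alpha_n(c)=\inf\{\lambda_n(K_n\cap VA):A\subseteq K_n\text{ Borel},\ \lambda_n(A)\ge c\}\longrightarrow1.\tag{5}$$
If (5) fails, there are $\eta>0$ and, for infinitely many $n$, Borel $A_n\subseteq K_n$ with $\lambda_n(A_n)\ge c$ and $\lambda_n(K_n\cap VA_n)<1-\eta$. Putting $A_n=K_n$ for the other $n$ contradicts the definition. Conversely, if $\liminf\lambda_n(A_n)>c>0$, then $\lambda_n(K_n\cap VA_n)\ge\alpha_n(c)$ for all large $n$.

*A Lévy group.* Let $G$ be the measure algebra of $[0,1)$, that is, measurable sets modulo null sets, with operation $\triangle$ and metric $\mu(E\triangle E')$. Let $K_n$ consist of the unions of dyadic intervals of length $2^{-n}$. The union of the $K_n$ is dense. With $N=2^n$, $K_n$ is $\{0,1\}^N$ with Hamming distance divided by $N$, and $\lambda_n$ is uniform. Let $V=\{E:\mu(E)<\varepsilon\}$, let $\lambda_n(A)\ge c$, and let $f(k)$ be the distance from $k$ to $A$, so that $K_n\cap VA=\{f<\varepsilon\}$. Changing one coordinate changes $f$ by at most $1/N$. So the martingale differences of $f$, obtained by revealing coordinates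 one at a time, are bounded by $1/N$. They are orthogonal, so $\mathrm{Var}f\le N\cdot N^{-2}=1/N$. As $f=0$ on $A$, $c\,(\mathbb Ef)^2\le1/N$, so $\mathbb Ef\le(cN)^{-1/2}$. By Chebyshev, $\lambda_n(f\ge\varepsilon)\le\frac1N(\varepsilon-(cN)^{-1/2})^{-2}$ for large $N$, which tends to $0$ uniformly in $A$. This is (5).

*Not a Lévy group.* Let $G=\mathbb R/\mathbb Z$, with any compact $K_1\subseteq K_2\subseteq\cdots$ of dense union. Each $K_n$ is the whole circle or cyclic of some order $m_n$, and in the latter case $m_n\to\infty$ if it occurs for all $n$. Take $V=(-\frac18,\frac18)$ and $A_n=K_n\cap[0,\frac12)$. Then $\lambda_n(A_n)\ge\frac12$, while $VA_n$ lies in an arc of length $\frac34$, so $\lambda_n(K_n\cap VA_n)\le\frac34+\frac1{m_n}$, or $\le\frac34$ when $K_n$ is the circle. This does not tend to $1$. The circle acts by rotations, so it had better be excluded from the next theorem.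

**Theorem 2 (ZF + (H); in particular ZF + AD).** Let $G$ be a Polish Lévy group and $h:G\to G_{\mathrm{mp}}(X,\mu)$ any homomorphism. Then $\mu$-a.e. $x\in X$ is fixed by all $h(g)$, $g\in G$. In particular $h(G)\subseteq I_{\mathrm{mp}}(X,\mu)$.

The group $\mathrm{Aut}(X,\mu)$ is Lévy in the weak topology (Giordano–Pestov, *J. Inst. Math. Jussieu* 6 (2007)). So under AD *every* homomorphism $\mathrm{Aut}(X,\mu)\to G_{\mathrm{mp}}(X,\mu)$, lifting or not, has range in $I_{\mathrm{mp}}(X,\mu)$.

The replacement for Lemma 2 is this.

**Lemma 6.** Let $G$ be Polish Lévy, $\varphi:G\to\mathrm{Aut}(X,\mu)$ a continuous homomorphism, and write $gB=\varphi(g)B$. Let $B\subseteq X$ be measurable and $V\ni1$ open. Then there is a measurable $Y$ with $gY=Y$ mod null for all $g\in G$ and $B\subseteq Y$ mod null, such that every measurable $C$ with $\mu(vB\cap C)=0$ for all $v\in V$ satisfies $\mu(Y\cap C)=0$.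

**Step 1: collect what $V$ reaches.** The aim is to reduce to one set $W$. Let $D$ be a countable dense subset of $V$ and $W=\bigcup_{v\in D}vB$. For $v\in V$ choose $v_j\in D$ with $v_j\to v$. Then $\mu(v_jB\triangle vB)\to0$, so $\mu(vB\setminus W)=\lim_j\mu(v_jB\setminus W)=0$. Thus
$$vB\subseteq W\text{ mod null for all }v\in V.\tag{6}$$
If $C$ is as in the statement, then $\mu(W\cap C)=0$. So it suffices to find an invariant $Y$ with $B\subseteq Y\subseteq W$ mod null.

**Step 2: make the translates jointly measurable.** Fibers over points $x$ are needed in order to use concentration in $K_n$. Fix $n$. The map $u(k)=1_{k^{-1}B}$ from $K_n$ to $L^2(X)$ is continuous. For each $m$ partition the compact set $K_n$ into finitely many Borel pieces on each of which $u$ varies by less than $2^{-m}$. On each nonempty piece replace $u$ by the indicator of a Borel set representing one of its values there. This gives a Borel $F_m:K_n\times X\to\{0,1\}$ with $\|F_m(k,\cdot)-u(k)\|_2<2^{-m}$ for every $k$. For fixed $k$, $\sum_m|F_m(k,\cdot)-u(k)|^2$ is integrable, so $F_m(k,\cdot)\to u(k)$ a.e. Hence $F=\limsup_mF_m$ is a Borel function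 to $\{0,1\}$ with $F(k,\cdot)=1_{k^{-1}B}$ a.e. for every $k\in K_n$. In the same way there is a Borel $H:K_n\times X\to\{0,1\}$ with $H(k,\cdot)=1_{k^{-1}W}$ a.e. for every $k$. Put
$$A(x)=\{k\in K_n:F(k,x)=1\},\qquad Q(x)=\{k\in K_n:H(k,x)=1\}.$$

**Step 3: transfer (6) to the fibers.** If $k,k'\in K_n$ and $k'k^{-1}\in V$, then $k'k^{-1}B\subseteq W$ mod null by (6), so $k^{-1}B\subseteq k'^{-1}W$ mod null. Hence the Borel set $\{(k,k',x):k'k^{-1}\in V,\ F(k,x)=1,\ H(k',x)=0\}$ has null section at every $(k,k')$. By Fubini, for a.e. $x$:
$$\text{for a.e. }(k,k')\in K_n^2\text{ with }k'k^{-1}\in V:\quad k\in A(x)\Rightarrow k'\in Q(x).\tag{7}$$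

**Step 4: show that $Q(x)$ contains almost all of a $V$-thickening.** This is where the exceptional null set in (7) is absorbed. Fix $x$ with (7). Let $A'$ be the set of $k\in A(x)$ every neighborhood of which meets $A(x)$ in positive measure. We delete from $A(x)$ only its intersections with those members of a countable base of $K_n$ that meet it in a null set, so $A'$ is Borel and $\lambda_n(A')=\lambda_n(A(x))$. Let $k'\in K_n\cap VA'$, say $k'=vk$ with $k\in A'$, $v\in V$. Then $\{k''\in K_n:k'k''^{-1}\in V\}$ is an open neighborhood of $k$, so it meets $A(x)$ in positive measure. By (7) and Fubini, for a.e. $k'$ the following holds: for a.e. $k''$ with $k'k''^{-1}\in V$, if $k''\in A(x)$, then $k'\in Q(x)$. So almost every $k'\in K_n\cap VA'$ lies in $Q(x)$, and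
$$\lambda_n(Q(x))\ge\lambda_n(K_n\cap VA').\tag{8}$$
By the definition of $\alpha_n$, if $\lambda_n(A(x))\ge c$, then $\lambda_n(Q(x))\ge\alpha_n(c)$.

**Step 5: read the fiber measures as averages.** For $g\in G$ write $U_g=U_{\varphi(g)}$, so $U_g1_E=1_{gE}$, and let $P_n=\int_{K_n}U_k\,d\lambda_n(k)$. Its values are $K_n$-invariant by invariance of $\lambda_n$; it fixes every $K_n$-invariant vector; and it is self-adjoint because $U_k^*=U_{k^{-1}}$ and $\lambda_n$ is inversion invariant. So it is the orthogonal projection onto the $K_n$-invariant vectors. For $\psi\in L^2(X)$, inversion invariance and Fubini give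
$$\langle P_n1_B,\psi\rangle=\int_{K_n}\langle1_{k^{-1}B},\psi\rangle\,d\lambda_n(k)=\int_X\lambda_n(A(x))\,\overline{\psi(x)}\,d\mu(x),$$
so $(P_n1_B)(x)=\lambda_n(A(x))$ a.e. Likewise $(P_n1_W)(x)=\lambda_n(Q(x))$ a.e. By Step 4, for every $0<c\le1$,
$$P_n1_W\ge\alpha_n(c)\quad\text{a.e. on }\{P_n1_B\ge c\}.\tag{9}$$

**Step 6: let $n\to\infty$ and define $Y$.** Since the $K_n$ increase, the projections $P_n$ decrease. They converge strongly to the projection $P$ onto the vectors fixed by $\bigcup_nK_n$. As this union is dense and $g\mapsto U_g\xi$ is continuous for each $\xi$, these are the $G$-fixed vectors. Let $f=P1_B\ge0$. Along a subsequence $P_n1_B\to f$ and $P_n1_W\to P1_W$ a.e. At almost every point of $\{f>c\}$ we have $P_n1_B\ge c$ for all large $n$ in the subsequence. So (9) and (5) give $P1_W\ge1$ a.e. on $\{f>c\}$, for every rational $c\in(0,1)$. Also $P1_W\le1$, since $P_n1_W\le1$. Put $Y=\{f>0\}$. Then $P1_W=1$ a.e. on $Y$.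

**Step 7: check the three properties.** As $f$ is $G$-fixed, $gY=Y$ mod null for all $g$, so $P1_Y=1_Y$ and $P1_{X\setminus Y}=1_{X\setminus Y}$. Then
$$\mu(Y\cap W)=\langle1_Y,1_W\rangle=\langle P1_Y,1_W\rangle=\langle1_Y,P1_W\rangle=\mu(Y),$$
so $Y\subseteq W$ mod null. Moreover $\mu(B\setminus Y)=\langle1_{X\setminus Y},1_B\rangle=\langle1_{X\setminus Y},P1_B\rangle=\int_{X\setminus Y}f\,d\mu=0$, so $B\subseteq Y$ mod null. $\square$

**Proof of Theorem 2.**

**Step 1: make Lemma 6 applicable.** Let $\varphi=\bar\varphi\circ h:G\to\mathrm{Aut}(X,\mu)$. By (H) preimages of open sets under $\varphi$ have the BP, and a Baire measurable homomorphism between Polish groups is continuous by Pettis' theorem (Kechris 9.10). So $\varphi$ is continuous. For this, unlike for the orbit maps of Section 3, the target is a topological group.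

**Step 2: compare $A^{*U}$ with $A^{*G}$.** Let $A$ be Borel and $U$ nonempty open, and take $U',V$ from Lemma 4. Put $B=A^{*U}$ and $C=X\setminus A^{*U'}$, which are measurable by (H). Then $h(v)(B)\cap C=\emptyset$ for $v\in V$, so Lemma 6 gives an invariant $Y$ with $A^{*U}\subseteq Y$ and $Y\subseteq A^{*U'}$ mod null. For every $k\in G$,
$$Y=kY\subseteq kA^{*U'}=A^{*U'k^{-1}}\quad\text{mod null}.$$
Intersect over $k$ in a countable dense set $D$. As in Section 5, $\bigcup_{k\in D}U'k^{-1}=G$, so (3) gives $A^{*U}\subseteq Y\subseteq A^{*G}$ mod null.

**Step 3: conclude.** Apply Step 2 to all the sets $A^{*V_n}$ and $(X\setminus A)^{*V_n}$ in (1). This gives $\mu\big(A^{*G}\cup(X\setminus A)^{*G}\big)=1$ for every Borel $A$, and Lemma 5 shows that a.e. $x$ is fixed by all of $G$. Hence $h(g)\in I_{\mathrm{mp}}(X,\mu)$ for every $g$. $\blacksquare$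

The invariant set $Y$ plays the part that the whole space $X$ played in Theorem 1: instead of "$\mu(A^{*G})$ is $1$ for $A$ or for its complement" we get only that $A^{*G}$ and $(X\setminus A)^{*G}$ together are conull, and Lemma 5 was stated so as to need no more.

## 7. Under (H), a lifting can be made Borel

The same generic sets, recorded as points of a standard Borel space, turn an arbitrary lifting of a homomorphism $\varphi$ into a Borel one.

**Theorem 3 (ZF + (H); in particular ZF + AD).** Let $G$ be a Polish group and $\varphi:G\to\mathrm{Aut}(X,\mu)$ a homomorphism. The following are equivalent: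

(i) there is a homomorphism $h:G\to G_{\mathrm{mp}}(X,\mu)$ with $\bar\varphi\circ h=\varphi$;

(ii) there is such an $h'$ for which $(g,x)\mapsto h'(g)(x)$ is a Borel map $G\times X\to X$.

**Proof of Theorem 3.** Only (i)$\Rightarrow$(ii) needs proof. Let $h$ be as in (i) and write $gx=h(g)(x)$.

**Step 1: a Borel action to map into.** Let $\mathcal F(G)$ be the *Effros Borel space*: the closed subsets of $G$, with the $\sigma$-algebra generated by the sets $\{F:F\cap O\ne\emptyset\}$, $O$ open. It is standard Borel (Kechris 12.6). For example, when $G=\mathbb Z$ is discrete it is the power set of $\mathbb Z$ with the Borel structure of $\{0,1\}^{\mathbb Z}$. Let $G$ act by $k\cdot F=Fk^{-1}$; indeed $k\cdot(l\cdot F)=Fl^{-1}k^{-1}=(kl)\cdot F$. The action is Borel: for open $O$ the set $\{(y,k):yk^{-1}\in O\}$ is open in $G\times G$, hence equal to $\bigcup_nP_n\times R_n$ with $P_n,R_n$ open, and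
$$Fk^{-1}\cap O\ne\emptyset\iff\exists n\ \big(k\in R_n\text{ and }F\cap P_n\ne\emptyset\big).$$
Put $Y=\mathcal F(G)^\omega$ with the diagonal action, which is also Borel.

**Step 2: a canonical open set for each subset of $G$.** We want to code $S\subseteq G$ modulo meager sets, equivariantly. Let $O(S)=\bigcup\{V_n:V_n\setminus S\text{ is meager}\}$. As a countable union of meager sets, $O(S)\setminus S$ is meager. If $O$ is open with $O\setminus S$ meager, then each $V_n\subseteq O$ has $V_n\setminus S$ meager, so $O\subseteq O(S)$. Thus $O(S)$ is the largest open set $O$ with $O\setminus S$ meager. Since right translations are homeomorphisms, $O(Sk)=O(S)k$ for $k\in G$. Finally, write $S=O\triangle M$ with $O$ open and $M$ meager, which (H) allows. Then $O\subseteq O(S)$, so $S\setminus O(S)\subseteq M$. Hence $S\triangle O(S)$ is meager.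

**Step 3: an exactly equivariant injection.** Let $(A_i)_{i\in\omega}$ be Borel sets separating the points of $X$, and define
$$\Theta:X\to Y,\qquad\Theta(x)=\big(G\setminus O(S^i_x)\big)_{i\in\omega},\qquad S^i_x=\{g\in G:gx\in A_i\}.$$
*Equivariance.* $S^i_{kx}=\{g:gkx\in A_i\}=S^i_xk^{-1}$, so $O(S^i_{kx})=O(S^i_x)k^{-1}$ and $\Theta(kx)=k\cdot\Theta(x)$ for all $k\in G$ and all $x\in X$.

*Injectivity.* If $\Theta(x)=\Theta(y)$, then by Step 2 $S^i_x\triangle S^i_y$ is meager for every $i$. So some $g$ lies outside all these sets: $gx\in A_i\Leftrightarrow gy\in A_i$ for all $i$. Hence $gx=gy$, and $x=y$.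

**Step 4: correct $\Theta$ on a null set to a Borel bijection.** Let $(E_m)$ be a countable family generating the Borel sets of $Y$. By (H) each $\Theta^{-1}(E_m)$ is measurable, so it differs from a Borel set by a null set. Removing a Borel null set that contains all these differences, we get a conull Borel $X_0\subseteq X$ on which $\Theta$ is Borel. By the isomorphism theorem for measures, $X_0$ with $\mu$ is Borel isomorphic to $[0,1)$ with Lebesgue measure, so $X_0$ contains an uncountable null Borel set $N$, corresponding to the Cantor set without the point $1$. Replace $X_0$ by $X_0\setminus N$. It is still conull and Borel, and $X\setminus X_0\supseteq N$ is uncountable. By Lusin–Souslin, $\Theta(X_0)$ is Borel. Its complement contains $\Theta(N)$, which is uncountable, because $\Theta$ is injective. So $X\setminus X_0$ and $Y\setminus\Theta(X_0)$ are uncountable standard Borel spaces, and there is a Borel bijection between them. Together with $\Theta|_{X_0}$ it gives a Borel bijection $\theta:X\to Y$ with $\theta=\Theta$ on $X_0$.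

**Step 5: pull the action back.** Define $h'(g)=\theta^{-1}\circ g\circ\theta$, where $g$ denotes the action on $Y$. This is a homomorphism from $G$ into the Borel bijections of $X$, and $(g,x)\mapsto h'(g)(x)$ is Borel because the action on $Y$ is. Fix $g$. Since $h(g)$ preserves $\mu$, for a.e. $x$ both $x$ and $gx=h(g)(x)$ are in $X_0$. For such $x$,
$$\theta(gx)=\Theta(gx)=g\cdot\Theta(x)=g\cdot\theta(x),$$
that is, $h'(g)(x)=h(g)(x)$. So $h'(g)$ is a Borel bijection that agrees a.e. with $h(g)$. Hence $h'(g)\in G_{\mathrm{mp}}(X,\mu)$ and $\bar\varphi(h'(g))=\bar\varphi(h(g))=\varphi(g)$. $\blacksquare$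

In this proof, as in that of Theorem 1, the exceptional sets of $g$ depend on $x$ in an uncontrolled way, and what saves the argument is again an identity, here $S^i_{kx}=S^i_xk^{-1}$, that holds for every $k$ and every $x$.
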